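\title{Even factors in prescribed proportions}

\begin{abstract}
By a theorem of Hilton, the edges of an even graph $G$ can be divided into $k$ even factors so that every vertex $v$ has degree within $2$ of $d_G(v)/k$ in each factor. We show that the weighted version, with $\varepsilon_i d_G(v)$ in place of $d_G(v)/k$, is false: it fails for the weights $(\frac12,\frac13,\frac16)$ and a graph on $19$ vertices. We give a family of weight vectors for which it fails and a family for which it holds, and we show that for arbitrary weights the constant $2$ can be replaced by $6.8$ but, for $k\ge3$, by no constant below $3$.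
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Graphs are finite and may have loops and multiple edges; a loop contributes $2$ to the degree $d_G(v)$ of its vertex $v$. A graph is \emph{even} if all its degrees are even. A \emph{factor} of $G$ is a spanning subgraph, and an \emph{even decomposition} of $G$ is a list $(G_1,\dots,G_k)$ of even factors such that $E(G)$ is the disjoint union of $E(G_1),\dots,E(G_k)$. We say that the edges of $G_i$ have \emph{color} $i$. An even graph can be divided into even factors that share the edges at every vertex almost equally.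

\begin{theorem}[Hilton \cite{Hilton}]\label{thm:hilton}
For every $k\ge1$, every even graph $G$ has an even decomposition $(G_1,\dots,G_k)$ with $|d_{G_i}(v)-d_G(v)/k|<2$ for all $v$ and $i$.
\end{theorem}

What happens if the shares are to be unequal? A \emph{weight vector} is a vector $\varepsilon=(\varepsilon_1,\dots,\varepsilon_k)$ of nonnegative reals with sum $1$. An even decomposition of $G$ is \emph{$\varepsilon$-balanced} if
\[
|d_{G_i}(v)-\varepsilon_i d_G(v)|<2\qquad\text{for all } v\in V(G),\ 1\le i\le k .
\]
We call $\varepsilon$ \emph{good} if every even graph has an $\varepsilon$-balanced even decomposition, and \emph{bad} otherwise. Theorem~\ref{thm:hilton} says that $(\frac1k,\dots,\frac1k)$ is good. The following conjecture appears in \cite{Hasanvand}.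

\medskip
\noindent\textbf{Conjecture.} \emph{Every weight vector is good.}
\medskip

All degrees in sight are even, so we work with half-degrees. For an even decomposition of $G$ put
\[
m(v)=\tfrac12 d_G(v),\qquad t_i(v)=\tfrac12 d_{G_i}(v).
\]
These are nonnegative integers with $\sum_i t_i(v)=m(v)$, and the decomposition is $\varepsilon$-balanced exactly when $|t_i(v)-\varepsilon_i m(v)|<1$, that is, when
\begin{equation}\label{eq:round}
t_i(v)\in\{\lfloor\varepsilon_i m(v)\rfloor,\lceil\varepsilon_i m(v)\rceil\}\qquad\text{for all }v,i .
\end{equation}
Thus the conjecture asks that each ideal share $\varepsilon_i m(v)$ be rounded up or down. A share that is an integer leaves no choice: then $t_i(v)=\varepsilon_i m(v)$.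

The simplest cases support the conjecture. A single vertex presents no obstruction: since $\sum_i\lfloor\varepsilon_i m\rfloor\le m\le\sum_i\lceil\varepsilon_i m\rceil$, we can start from the floors and raise them to the ceilings one at a time until the sum is $m$. This settles regular graphs. If $G$ is $2m$-regular with $m\ge1$, Theorem~\ref{thm:hilton} with $k=m$ divides $G$ into $m$ factors that are $2$-regular, and we give color $i$ to $t_i$ of them, where $t_1,\dots,t_k$ are rounded shares with sum $m$. Equal weights are good, and so are all vectors with $k=2$ (Lemma~\ref{lem:split}). For rational weights one might hope to finish by dividing $G$ into many equal parts and merging them, for instance six parts merged as $3+2+1$ for the weights $(\frac12,\frac13,\frac16)$. But rounding errors add up: at a vertex with $m(v)=2$ two of the six parts have half-degree $1$, and the union of three parts can have half-degree $0$, $1$ or $2$, while \eqref{eq:round} requires $1$. For these weights the defect cannot be repaired.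

\begin{theorem}\label{thm:counter}
Let $G$ have vertices $z$ and $x_r,y_r,w_r$ for $r=1,\dots,6$, and for each $r$ one edge $zx_r$, one edge $zy_r$, three parallel edges $x_rw_r$ and three parallel edges $y_rw_r$. Then $G$ is an even graph on $19$ vertices, with $d(z)=12$, $d(x_r)=d(y_r)=4$, $d(w_r)=6$, and it has no $(\frac12,\frac13,\frac16)$-balanced even decomposition.
\end{theorem}

Two questions follow. The first is which vectors are good.

\begin{theorem}\label{thm:bad}
Let $k\ge3$, let $\varepsilon$ be a weight vector of length $k$, and let $a,b,c$ be distinct indices with $\varepsilon_c>0$. Suppose that for some integers $n\ge2$ and $s\ge1$, with $p=1+(n-1)s$ and $q=1+ns$,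
\begin{equation}\label{eq:bad}
n\bigl(p-1-\lfloor\varepsilon_a p\rfloor\bigr)<(n-1)\lfloor\varepsilon_b q\rfloor .
\end{equation}
Then $\varepsilon$ is bad. In particular, $\varepsilon$ is bad if $\varepsilon_c>0$, $\varepsilon_a\ge\frac{s}{s+1}$ and $\varepsilon_b\ge\frac1{2s+1}$ for some integer $s\ge1$.
\end{theorem}

\begin{theorem}\label{thm:good}
Suppose that the nonzero entries of a weight vector $\varepsilon$ can be obtained, up to order, by starting from the list $(1)$ or from a list $(\lambda,1-\lambda)$ with $0<\lambda<1$, and repeatedly replacing an entry $\varphi$ by $r$ copies of $\varphi/r$, where $r\ge2$ is an integer. Then $\varepsilon$ is good. In particular, $\varepsilon$ is good if its nonzero entries take at most two distinct values, and a bad vector of length $3$ has positive, pairwise distinct entries.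
\end{theorem}

\begin{corollary}\label{cor:k}
All weight vectors of length $k$ are good if and only if $k\le2$.
\end{corollary}

\begin{proof}
For $k\le2$ apply Theorem~\ref{thm:good}. For $k\ge3$, Theorem~\ref{thm:bad} with $s=1$ shows that every positive weight vector with $\varepsilon_1\ge\frac12$ and $\varepsilon_2\ge\frac13$ is bad, and such vectors exist because $\frac12+\frac13<1$.
\end{proof}

The second question is which constant can take the place of $2$. Let $F_1=F_2=1$ and $F_{j+1}=F_j+F_{j-1}$ be the Fibonacci numbers.

\begin{theorem}\label{thm:upper}
Let $k\ge2$ and let $\varepsilon$ be a weight vector of length $k$. Every even graph $G$ has an even decomposition $(G_1,\dots,G_k)$ with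
\[
|d_{G_i}(v)-\varepsilon_i d_G(v)|<2\sum_{j=1}^{k-1}\frac1{F_j}<6.8\qquad\text{for all }v,i .
\]
\end{theorem}

\begin{theorem}\label{thm:lower}
Let $k\ge3$ and $C<3$. There are a positive weight vector $\varepsilon$ of length $k$ and an even graph $G$ such that every even decomposition $(G_1,\dots,G_k)$ of $G$ has $|d_{G_i}(v)-\varepsilon_i d_G(v)|>C$ for some $v$ and $i$.
\end{theorem}

The bound of Theorem~\ref{thm:upper} is $2$ for $k=2$ and $4$ for $k=3$. For $k=3$ the infimum of the constants that can replace $2$ for all weights and all even graphs therefore lies in $[3,4]$. We do not determine the optimal constant, and we do not classify the good vectors completely.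

The negative results (Sections \ref{sec:counter}--\ref{sec:lower}) rest on the parity of edge cuts in an even graph. The positive results (Sections \ref{sec:split} and~\ref{sec:huffman}) rest on one lemma, which splits an even graph into two even factors in any given ratio, and on the order in which it is applied.

\section{The counterexample on 19 vertices}\label{sec:counter}

Since each vertex alone can be satisfied, an obstruction must tie together vertices of different degrees. The link is the following standard fact.

\begin{lemma}[cut parity]\label{lem:cut}
If $F$ is an even graph and $U\subseteq V(F)$, then the number of edges of $F$ between $U$ and $V(F)\setminus U$ is even.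
\end{lemma}

\begin{proof}
In the even number $\sum_{u\in U}d_F(u)$, each edge with both ends in $U$, loops included, is counted twice, and each edge leaving $U$ is counted once.
\end{proof}

Applied to the factors of an even decomposition, the lemma says that every color appears an even number of times in every cut. In particular, the two edges of a cut of size two have the same color: a color that enters a part of the graph attached by two edges must also leave it.

The half-degrees of $x_r$, $w_r$ and $z$ in Theorem~\ref{thm:counter} are $2$, $3$ and $6$, the reciprocals of the three weights. Each of these vertices has a color whose share is exactly $1$, so that no rounding is possible. Figure~\ref{fig:ears} (left) shows one of the six pieces attached to $z$.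

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The degrees are read off the definition. Suppose that a balanced even decomposition exists. Integral shares are attained exactly, so for all $r$
\[
t_1(x_r)=t_1(y_r)=\tfrac12\cdot2=1,\qquad t_2(w_r)=\tfrac13\cdot3=1,\qquad t_3(z)=\tfrac16\cdot6=1 .
\]
Because $t_3(z)=1$, one of the edges $zx_r$, $zy_r$ has color $3$ for some $r$. These are the only edges leaving $\{x_r,y_r,w_r\}$, so both have color $3$ by Lemma~\ref{lem:cut}. Hence $t_3(x_r)\ge1$. With $t_1(x_r)=1$ and $m(x_r)=2$ this gives $t_2(x_r)=0$, and the same count at $y_r$ gives $t_2(y_r)=0$. Every edge at $w_r$ ends in $x_r$ or $y_r$, so no edge at $w_r$ has color $2$. This contradicts $t_2(w_r)=1$.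
\end{proof}

\begin{remark}\label{rem:five}
A piece blocks only color $3$. Color $1$ can pass: give color $1$ to the path $zx_rw_ry_rz$, color $2$ to the two other edges $x_rw_r$ and color $3$ to the two other edges $y_rw_r$. Then $(t_1,t_2,t_3)$ is $(1,1,0)$, $(1,0,1)$, $(1,1,1)$ at $x_r,y_r,w_r$, and \eqref{eq:round} holds there, the shares being $(1,\frac23,\frac13)$ at $x_r,y_r$ and $(\frac32,1,\frac12)$ at $w_r$. Color $2$ can pass: give color $2$ to the path and color $1$ to the other four edges, which yields $(1,1,0)$, $(1,1,0)$, $(2,1,0)$. With five pieces the shares at $z$ are $(\frac52,\frac53,\frac56)$, and sending color $1$ through three pieces and color $2$ through two gives a balanced decomposition. The sixth piece is what forces color $3$ to appear at $z$.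
\end{remark}

\begin{remark}\label{rem:simple}
Multiple edges are not essential. Subdivide every edge of a loopless even graph $G$ once; the result $G'$ is simple, bipartite and even. The two edges at a new vertex form a cut of size two, so in an even decomposition of $G'$ they have the same color. Giving that color to the original edge yields an even decomposition of $G$ with the same degrees at the vertices of $G$. Hence the subdivision of the graph in Theorem~\ref{thm:counter} is again a counterexample.
\end{remark}

\section{Ears and bad vectors}\label{sec:ears}

The proof above compares supply with demand. Inside a piece, the vertex $w$ needs edges of color $2$, and only $x$ and $y$ can supply them. At $x$ and $y$, color $1$ takes its share and the passing color $3$ takes one more unit of half-degree, which leaves nothing for color $2$. For other weights the supply will not drop to zero and the shares will not be integers, so we need pieces in which the comparison is an inequality, and we use only the lower bounds $t_i\ge\lfloor\varepsilon_i m\rfloor$.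

We lengthen the piece to a path $z,x_1,w_1,x_2,\dots,w_{n-1},x_n,z$ with single edges at $z$ and multiple edges elsewhere, and we ask that all suppliers $x_j$ have one degree $2p$ and all consumers $w_j$ have one degree $2q$, so that the same rounding applies along the whole path. This determines the multiplicities. Let $\alpha_j$ and $\beta_j$ be the numbers of edges $x_jw_j$ and $w_jx_{j+1}$, with $\beta_0=\alpha_n=1$ for the edges at $z$. The conditions are $\beta_{j-1}+\alpha_j=2p$ for $1\le j\le n$ and $\alpha_j+\beta_j=2q$ for $1\le j\le n-1$. With $s=q-p$, subtraction gives $\beta_j=\beta_{j-1}+2s$, so $\beta_j=1+2js$; the condition at $x_n$ gives $p=1+(n-1)s$, and then $q=1+ns$ and $\alpha_j=2q-\beta_j=1+2(n-j)s$. Conversely, these values satisfy all the conditions.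

\begin{definition}\label{def:ear}
Let $n\ge2$ and $s\ge1$ be integers, $p=1+(n-1)s$ and $q=1+ns$. An \emph{$(n,s)$-ear at a vertex $z$} consists of vertices $x_1,w_1,x_2,\dots,w_{n-1},x_n$ different from $z$, single edges $zx_1$ and $zx_n$, and, for $1\le j\le n-1$, exactly $2(n-j)s+1$ edges $x_jw_j$ and $2js+1$ edges $w_jx_{j+1}$; no other edge meets the $x_j$ or the $w_j$. Let $B(n,s,N)$ be the graph formed by a vertex $z$ and $N$ such ears at $z$, pairwise disjoint apart from $z$.
\end{definition}

In $B(n,s,N)$ the half-degrees are $m(x_j)=p$, $m(w_j)=q$ and $m(z)=N$. The graph of Theorem~\ref{thm:counter} is $B(2,1,6)$.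

\begin{figure}[ht]
\centering
\begin{tikzpicture}[v/.style={circle,draw,inner sep=1pt,minimum size=6.5mm}]
\node[v] (z) at (0,0) {$z$};
\node[v] (x) at (-1.2,1.2) {$x_1$};
\node[v] (y) at (1.2,1.2) {$x_2$};
\node[v] (w) at (0,2.4) {$w_1$};
\draw (z) -- (x); \draw (z) -- (y);
\draw (x) -- (w); \draw (x) to[bend left=22] (w); \draw (x) to[bend right=22] (w);
\draw (y) -- (w); \draw (y) to[bend left=22] (w); \draw (y) to[bend right=22] (w);
\node[v] (Z) at (6.4,0) {$z$};
\node[v] (a) at (3,2) {$x_1$};
\node[v] (b) at (4.7,2) {$w_1$};
\node[v] (c) at (6.4,2) {$x_2$};
\node[v] (d) at (8.1,2) {$w_2$};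
\node[v] (e) at (9.8,2) {$x_3$};
\draw (Z) -- (a); \draw (Z) -- (e);
\draw[very thick] (a) -- node[above=2pt] {\small $4s+1$} (b);
\draw[very thick] (b) -- node[above=2pt] {\small $2s+1$} (c);
\draw[very thick] (c) -- node[above=2pt] {\small $2s+1$} (d);
\draw[very thick] (d) -- node[above=2pt] {\small $4s+1$} (e);
\end{tikzpicture}
\caption{Left: a $(2,1)$-ear at $z$; six of them at a common vertex $z$ form the counterexample on $19$ vertices. Right: a $(3,s)$-ear at $z$; a thick line stands for the indicated number of parallel edges, so that each $x_j$ has degree $4s+2$ and each $w_j$ has degree $6s+2$.}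
\label{fig:ears}
\end{figure}

\begin{lemma}[blocking lemma]\label{lem:block}
Let $G$ be an even graph with an $(n,s)$-ear at $z$, and fix an even decomposition of $G$. Let $a\ne b$ be colors and $L,R$ integers such that $t_a(x_j)\ge L$ for $1\le j\le n$, $t_b(w_j)\ge R$ for $1\le j\le n-1$, and
\[
n(p-1-L)<(n-1)R .
\]
Then the edges $zx_1$ and $zx_n$ have the same color, and this color is $a$ or $b$.
\end{lemma}

\begin{proof}
The edges $zx_1$ and $zx_n$ are the only edges leaving $\{x_1,w_1,\dots,x_n\}$, so they have the same color $c$ by Lemma~\ref{lem:cut}. Suppose that $c\notin\{a,b\}$.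

Color $c$ visits every $x_j$. For $j\le n-1$, the edges leaving $\{x_1,w_1,\dots,w_{j-1},x_j\}$ are $zx_1$ and the edges $x_jw_j$; since $zx_1$ has color $c$, cut parity gives an edge $x_jw_j$ of color $c$. At $x_n$ there is the edge $zx_n$. Hence $t_c(x_j)\ge1$ for all $j$, and since $a,b,c$ are distinct,
\[
t_b(x_j)\le p-t_a(x_j)-t_c(x_j)\le p-1-L .
\]
As $c\ne b$, every edge of color $b$ that meets some $x_j$ or $w_i$ joins an $x$-vertex of the ear to a $w$-vertex of the ear. Counting these edges from both sides gives
\[
(n-1)R\le\sum_{j=1}^{n-1}t_b(w_j)=\sum_{j=1}^{n}t_b(x_j)\le n(p-1-L),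
\]
contrary to the hypothesis.
\end{proof}

It remains to attach so many ears that a blocked color is needed at $z$. This is where a third color of positive weight enters; if $\varepsilon_a+\varepsilon_b=1$, then $\varepsilon$ is good by Theorem~\ref{thm:good}.

\begin{proof}[Proof of Theorem~\ref{thm:bad}]
Let $N=\lceil1/\varepsilon_c\rceil$ and suppose that $B(n,s,N)$ has an $\varepsilon$-balanced even decomposition. By \eqref{eq:round}, every ear satisfies $t_a(x_j)\ge L:=\lfloor\varepsilon_a p\rfloor$ and $t_b(w_j)\ge R:=\lfloor\varepsilon_b q\rfloor$, and \eqref{eq:bad} is the inequality required in Lemma~\ref{lem:block}. So all edges at $z$ have color $a$ or $b$, and $t_c(z)=0$. But balance gives $t_c(z)>\varepsilon_c N-1\ge0$, a contradiction.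

For the last statement take $n=2$, so that $p=s+1$ and $q=2s+1$. Then $\lfloor\varepsilon_a p\rfloor\ge s=p-1$ and $\lfloor\varepsilon_b q\rfloor\ge1$; the left side of \eqref{eq:bad} is at most $0$ and the right side is at least $1$.
\end{proof}

\begin{example}\label{ex:32}
For $n=3$ and $s=2$ we have $p=5$ and $q=7$. If $\varepsilon_a\ge\frac35$ and $\varepsilon_b\ge\frac27$, then the left side of \eqref{eq:bad} is at most $3\cdot1$ and the right side is at least $2\cdot2$. So $(\frac35,\frac27,\frac4{35})$ is bad. The last sentence of Theorem~\ref{thm:bad} does not cover this vector: $s=1$ needs two entries that are at least $\frac13$, and $s\ge2$ needs an entry that is at least $\frac23$.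
\end{example}

\begin{remark}\label{rem:frac}
Write $\{y\}=y-\lfloor y\rfloor$. Since $(n-1)q=np-1$, condition \eqref{eq:bad} is equivalent to
\[
n\{\varepsilon_a p\}+(n-1)\{\varepsilon_b q\}<n-\varepsilon_b-np\,(1-\varepsilon_a-\varepsilon_b).
\]
The term $n$ on the right is the unit that the passing color takes at each $x_j$, which is far more than its share when $p(1-\varepsilon_a-\varepsilon_b)$ is small. The left side is what the colors $a$ and $b$ can give back by rounding down. An ear blocks when the gain exceeds this slack.
\end{remark}

\section{No constant below 3}\label{sec:lower}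

Now let the half-degrees deviate from their shares by as much as $D\ge1$. We choose the weights to suit the ear, with $\varepsilon_1+\varepsilon_2$ close to $1$, and aim at the tightest instance of Lemma~\ref{lem:block}: supply $p-1-L=n-2$ at each $x_j$ against demand $R=n-1$ at each $w_j$, where $n(n-2)<(n-1)^2$ holds with a margin of one. Let $\tau=\varepsilon_2 q$ be the share of color $2$ at $w_j$; its share at $x_j$ is $\tau p/q$. To force $t_2(w_j)\ge n-1$ we need $\tau-D>n-2$. To force $t_1(x_j)\ge p-n+1$ we need roughly $p-\tau p/q-D>p-n$, that is, $\tau p/q<n-D$. The ratio $p/q$ decreases to $\frac{n-1}n$ as $s\to\infty$, so the two conditions are compatible for large $s$ when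
\begin{equation}\label{eq:gap}
\frac{n(n-D)}{n-1}-(n-2+D)=\frac{3n-2-(2n-1)D}{n-1}>0 .
\end{equation}
This holds when $D<\frac{3n-2}{2n-1}$, and $\frac{3n-2}{2n-1}\to\frac32$ as $n\to\infty$. Long ears with large multiplicities thus reach every $D<\frac32$.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
The statement for a larger $C$ implies it for a smaller one, so we may assume $2\le C<3$. Put $D=C/2\in[1,\frac32)$ and choose $n\ge2$ with $D<\frac{3n-2}{2n-1}$. By \eqref{eq:gap} there is a real $\tau$ with
\[
n-2+D<\tau<\frac{n(n-D)}{n-1},
\]
and $\tau>0$ because $D\ge1$. As $s\to\infty$ we have $q\to\infty$ and $\tau p/q\to\tau\frac{n-1}n<n-D$. Fix $s$ with $\tau<q$ and $\tau p/q<n-D$, and put $\varepsilon_2=\tau/q\in(0,1)$, so that $\varepsilon_2p<n-D$. Choose $\eta>0$ so small that $\varepsilon_2+\eta<1$ and $(\varepsilon_2+\eta)p<n-D$. Let $\varepsilon_1=1-\varepsilon_2-\eta>0$, and let $\varepsilon_3,\dots,\varepsilon_k$ be positive numbers with sum $\eta$; this uses $k\ge3$. Finally let $G=B(n,s,N)$, where $N\varepsilon_3>D$.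

Suppose that an even decomposition of $G$ has all degree deviations at most $C$, that is, $|t_i(v)-\varepsilon_i m(v)|\le D$ for all $v,i$. In every ear,
\begin{align*}
t_1(x_j)&\ge\varepsilon_1p-D=p-(\varepsilon_2+\eta)p-D>p-n,\\
t_2(w_j)&\ge\varepsilon_2q-D=\tau-D>n-2 .
\end{align*}
The left sides are integers, so $t_1(x_j)\ge L:=p-n+1$ and $t_2(w_j)\ge R:=n-1$. Since $n(p-1-L)=n(n-2)<(n-1)^2=(n-1)R$, Lemma~\ref{lem:block} with $a=1$ and $b=2$ shows that no edge at $z$ has color $3$. Then $|t_3(z)-\varepsilon_3m(z)|=\varepsilon_3N>D$, a contradiction.
\end{proof}

\section{Splitting in a given ratio}\label{sec:split}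

We turn to the positive results. Giving every edge the value $\lambda$ is a fractional factor with exactly the right degrees, and we want to round it to an even factor. Evenness is not a linear condition, but it follows from one: in an oriented graph, a set of arcs with equal in- and outdegree at every vertex is an even factor. This turns the task into a flow problem, for which we recall two standard facts.

First, an even graph has an \emph{Eulerian orientation}, one in which every vertex has equal in- and outdegree: orient each component along a closed trail through all its edges. A loop counts once in each. Second, a \emph{circulation} in a digraph is a real function $f$ on the arcs such that at every node the sum of $f$ over entering arcs equals the sum over leaving arcs. By the integral version of Hoffman's circulation theorem \cite{Hoffman}, if integers $\ell(e)\le u(e)$ are given for every arc $e$ and some circulation satisfies $\ell\le f\le u$, then some integer-valued circulation does.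

\begin{lemma}[splitting lemma]\label{lem:split}
Let $H$ be an even graph with half-degrees $m(v)$, and let $\lambda\in[0,1]$. Then $H$ has an even decomposition $(H_1,H_2)$ whose half-degrees satisfy $|t_1(v)-\lambda m(v)|<1$ and $|t_2(v)-(1-\lambda)m(v)|<1$ for all $v$.
\end{lemma}

\begin{proof}
Fix an Eulerian orientation of $H$; every vertex $v$ has in- and outdegree $m(v)$. To be able to bound the flow through a vertex, replace each $v$ by two nodes $v^-,v^+$ and an arc $v^-\to v^+$, and replace each arc $u\to v$ of $H$, loops included, by an arc $u^+\to v^-$. Impose the bounds $[0,1]$ on the arcs that come from $H$ and the bounds $[\lfloor\lambda m(v)\rfloor,\lceil\lambda m(v)\rceil]$ on $v^-\to v^+$. The function equal to $\lambda$ on the arcs from $H$ and to $\lambda m(v)$ on $v^-\to v^+$ respects the bounds. It is a circulation, because $m(v)$ arcs from $H$ enter $v^-$ and $m(v)$ leave $v^+$. So there is an integral circulation $f$ within the bounds.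

Let $H_1$ be the factor of the edges with $f=1$. Conservation at $v^-$ and at $v^+$ says that the in- and outdegree of $v$ in $H_1$ both equal $f(v^-\to v^+)$. Hence $H_1$ is even and $t_1(v)=f(v^-\to v^+)\in\{\lfloor\lambda m(v)\rfloor,\lceil\lambda m(v)\rceil\}$. The complementary factor $H_2$ is even, with $t_2=m-t_1$, and $t_2-(1-\lambda)m=-(t_1-\lambda m)$.
\end{proof}

\begin{remark}\label{rem:hilton}
Theorem~\ref{thm:hilton} follows by induction on $k$. Split off $G_1$ with $\lambda=1/k$ and divide the rest into $k-1$ parts. If $m(v)=ku+\rho$ with $0\le\rho\le k-1$, then the rest has half-degree $(k-1)u+\rho'$ at $v$, where $0\le\rho'\le\rho$. Its share $u+\rho'/(k-1)$ lies in $[u,u+1]$ and equals $u$ if $\rho=0$, so all parts have half-degree $\lfloor m(v)/k\rfloor$ or $\lceil m(v)/k\rceil$.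
\end{remark}

A part that has already been rounded can be split again, but in general the new rounding is made relative to a perturbed value and \eqref{eq:round} is lost. For the weights $(\frac12,\frac13,\frac16)$, split first in the ratio $1:1$ and then split the second half in the ratio $2:1$. At a vertex with $m=3$ the second half may have half-degree $1$; the lemma then allows $t_2\in\{0,1\}$, while the share $\frac13\cdot3$ demands $t_2=1$. Division into equal parts is the exception, because for every real $y$ and integer $r\ge1$
\begin{equation}\label{eq:floor}
\bigl\lfloor\lfloor y\rfloor/r\bigr\rfloor=\lfloor y/r\rfloor,\qquad \bigl\lceil\lceil y\rceil/r\bigr\rceil=\lceil y/r\rceil .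
\end{equation}
Indeed, for an integer $u$ the conditions $u\le y/r$, $ur\le y$ and $ur\le\lfloor y\rfloor$ are equivalent, and so are $u\ge y/r$, $ur\ge y$ and $ur\ge\lceil y\rceil$.

\begin{proof}[Proof of Theorem~\ref{thm:good}]
If $\varepsilon_i=0$, let $G_i$ have no edges; then \eqref{eq:round} holds for $i$. For the nonzero entries we show that each list in the construction is good. The list $(1)$ is good, with $G_1=G$, and $(\lambda,1-\lambda)$ is good by Lemma~\ref{lem:split}. Suppose that a list is good and that its entry $\varphi$ is replaced by $r$ copies of $\varphi/r$. Take a balanced even decomposition of $G$ for the old list. The factor that belongs to $\varphi$ has half-degrees $T(v)$ with $\lfloor\varphi m(v)\rfloor\le T(v)\le\lceil\varphi m(v)\rceil$. By Theorem~\ref{thm:hilton} it splits into $r$ even factors with half-degrees $t(v)\in\{\lfloor T(v)/r\rfloor,\lceil T(v)/r\rceil\}$. By \eqref{eq:floor},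
\[
\lfloor\varphi m(v)/r\rfloor=\bigl\lfloor\lfloor\varphi m(v)\rfloor/r\bigr\rfloor\le t(v)\le\bigl\lceil\lceil\varphi m(v)\rceil/r\bigr\rceil=\lceil\varphi m(v)/r\rceil ,
\]
which is \eqref{eq:round} for the weight $\varphi/r$. The other factors are unchanged, so the new list is good.

If the nonzero entries are $\lambda'$, occurring $r$ times, and $\mu'\ne\lambda'$, occurring $r'$ times, start from $(r\lambda',r'\mu')$ and divide the first entry into $r$ and the second into $r'$ equal parts, with no division when the number of parts is $1$. If there is one nonzero value, do the same starting from $(1)$. A vector of length $3$ with a zero entry or two equal entries has at most two distinct nonzero values.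
\end{proof}

The class in Theorem~\ref{thm:good} is larger than the two-valued vectors; it contains $(\frac12,\frac14,\frac18,\frac18)$. It also contains $(\frac12,\frac16,\frac16,\frac16)$, so merging two entries of a good vector can produce the bad vector $(\frac12,\frac13,\frac16)$.

\section{Huffman trees and the universal bound}\label{sec:huffman}

For arbitrary weights we apply the splitting lemma repeatedly and accept that errors accumulate. Take $k=3$ with positive weights. Split $G$ into $G_1$ and a rest $H$ in the ratio $\varepsilon_1:(\varepsilon_2+\varepsilon_3)$, then split $H$ with $\lambda=\varepsilon_2/(\varepsilon_2+\varepsilon_3)$. If $T$ is the half-degree in $H$, then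
\[
t_2-\varepsilon_2m=(t_2-\lambda T)+\lambda\bigl(T-(\varepsilon_2+\varepsilon_3)m\bigr),
\]
so $|t_2-\varepsilon_2m|<1+\lambda<2$, and the same holds for $t_3$ with $1-\lambda$ in place of $\lambda$. This is the bound $4$ on degrees. An inherited error is multiplied by the ratio of the new weight to the old one.

In general the splits are organized by a binary tree. For a set $A$ of indices write $\varepsilon_A=\sum_{i\in A}\varepsilon_i$. Let $I$ be a set of at least two indices with positive weights and $\varepsilon_I=1$. A \emph{merge tree} on $I$ is built from the partition of $I$ into singletons by repeatedly replacing two sets $B,C$ of the current partition by $A=B\cup C$, until only $I$ is left; $B$ and $C$ are the \emph{children} of $A$. Each $i\in I$ has a chain $\{i\}=A_0\subset A_1\subset\dots\subset A_d=I$ in which $A_{j-1}$ is a child of $A_j$, and $1\le d\le|I|-1$ because the sizes increase strictly.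

\begin{lemma}\label{lem:tree}
Given a merge tree on $I$, every even graph $G$ has an even decomposition $(G_i)_{i\in I}$ such that for each $i$, with chain $A_0\subset\dots\subset A_d$,
\[
|t_i(v)-\varepsilon_i m(v)|<\sum_{j=0}^{d-1}\frac{\varepsilon_i}{\varepsilon_{A_j}}\qquad\text{for all }v .
\]
\end{lemma}

\begin{proof}
Put $G_I=G$ and descend the tree: if $A$ has children $B,C$ and the even factor $G_A$ is defined, split it by Lemma~\ref{lem:split} with $\lambda=\varepsilon_B/\varepsilon_A$ into $G_B$ and $G_C$; note that $1-\lambda=\varepsilon_C/\varepsilon_A$. The factors $G_i=G_{\{i\}}$ form an even decomposition of $G$. Fix $v$, let $t_A$ be its half-degree in $G_A$, and let $e_A=|t_A-\varepsilon_Am|$, so that $e_I=0$. For a child $B$ of $A$,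
\[
t_B-\varepsilon_Bm=\Bigl(t_B-\frac{\varepsilon_B}{\varepsilon_A}t_A\Bigr)+\frac{\varepsilon_B}{\varepsilon_A}\bigl(t_A-\varepsilon_Am\bigr),
\]
and the first bracket is less than $1$ in absolute value. Dividing by $\varepsilon_B$ gives
\[
\frac{e_B}{\varepsilon_B}<\frac1{\varepsilon_B}+\frac{e_A}{\varepsilon_A}.
\]
Sum this over the pairs $(B,A)=(A_j,A_{j+1})$ for $0\le j\le d-1$ and multiply by $\varepsilon_i$.
\end{proof}

The choice of tree matters. If $\varepsilon_1$ is close to $1$ and the other indices are added to $\{1\}$ one at a time, every term $\varepsilon_1/\varepsilon_{A_j}$ is at least $\varepsilon_1$ and the bound is close to $k-1$. A bound independent of $k$ needs the weights $\varepsilon_{A_j}$ to grow fast along every chain, so a heavy set should not be merged while lighter ones are available. This is \emph{Huffman's rule}: at each step merge two sets of smallest weight, that is, two sets $B,C$ such that every other set of the current partition has weight at least $\max(\varepsilon_B,\varepsilon_C)$.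

\begin{lemma}\label{lem:fib}
In a merge tree built by Huffman's rule, the chain of every index $i$ satisfies $\varepsilon_{A_j}\ge F_{j+1}\varepsilon_i$ for $0\le j\le d$.
\end{lemma}

\begin{proof}
For $j=0,1$ this says $\varepsilon_{A_0}\ge\varepsilon_i$ and $\varepsilon_{A_1}\ge\varepsilon_i$, which is true. By induction it suffices to show that $\varepsilon_{A_j}\ge\varepsilon_{A_{j-1}}+\varepsilon_{A_{j-2}}$ for $j\ge2$. Consider the step that creates $A_{j-1}$. One of the two sets merged is $A_{j-2}$, so by the rule every set of the partition outside $A_{j-1}$ has weight at least $\varepsilon_{A_{j-2}}$ at that moment. Let $S=A_j\setminus A_{j-1}$ be the set with which $A_{j-1}$ is merged later. Later partitions are coarser, so $S$ is a nonempty union of those outside sets. Hence $\varepsilon_S\ge\varepsilon_{A_{j-2}}$, and $\varepsilon_{A_j}=\varepsilon_{A_{j-1}}+\varepsilon_S$ gives the inequality.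
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $I=\{i:\varepsilon_i>0\}$. For $i\notin I$ let $G_i$ have no edges; its deviation is $0$. If $I=\{i\}$, take $G_i=G$, again with deviation $0$. Otherwise build a merge tree on $I$ by Huffman's rule. Lemmas \ref{lem:tree} and~\ref{lem:fib} and $d\le k-1$ give
\[
|t_i(v)-\varepsilon_im(v)|<\sum_{j=0}^{d-1}\frac1{F_{j+1}}\le\sum_{j=1}^{k-1}\frac1{F_j},
\]
and multiplying by $2$ yields the first inequality of the theorem.

For the second, the first eleven terms give
\[
1+1+\tfrac12+\tfrac13+\tfrac15+\tfrac18+\tfrac1{13}+\tfrac1{21}+\tfrac1{34}+\tfrac1{55}+\tfrac1{89}<3.342 .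
\]
For $j\ge3$ we have $F_j=F_{j-1}+F_{j-2}\le2F_{j-1}$, hence $F_{j+1}=F_j+F_{j-1}\ge\frac32F_j$. The remaining terms are therefore bounded by a geometric series with ratio $\frac23$:
\[
\sum_{j\ge12}\frac1{F_j}\le\frac{3}{F_{12}}=\frac3{144}<0.021 .
\]
So $\sum_{j\ge1}1/F_j<3.4$, and twice this is less than $6.8$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Hasanvand}
Morteza Hasanvand, \emph{Equitable factorizations of highly edge-connected graphs: complete characterizations}, arXiv:2408.16143 (2024).

\bibitem{Hilton}
Hilton (1982).

\bibitem{Hoffman}
Hoffman (1960).

\end{thebibliography}
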